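\title{The ratio of segment number to arc number\\ of planar graphs is unbounded}

\begin{abstract}
The segment number $\operatorname{seg}(G)$ of a planar graph $G$ is the least number of line segments whose union is a planar straight-line drawing of $G$, and the arc number $\operatorname{arc}(G)$ is the least number of circular arcs whose union is a planar circular-arc drawing of $G$. Goe{\ss}mann et al.\ asked whether $\operatorname{seg}(G)/\operatorname{arc}(G)\le 3$ for every planar graph. We show that the ratio is unbounded: for every $k\ge2$ there is a planar graph with arc number at most $3k^3$ and segment number at least $k^4$. The largest ratio among graphs of arc number at most $a$ lies between $a^{1/3}/70$ and $4a$, and the ratio remains unbounded on $3$-connected planar graphs. The constructions turn each incidence of a point--line configuration into a small cap between a circle and a chord, which costs no additional arc but forces a bend in every straight-line drawing.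
\end{abstract}

\section{Introduction}\label{sec:intro}

One way to measure the visual complexity of a drawing of a graph is to count the geometric objects of which it is made. A path with a thousand edges can be drawn as one line segment, and a cycle with a thousand edges as one circle. This paper compares the two counts that arise when the objects are segments and when they are circular arcs.

All graphs are finite, simple and planar and have at least one edge; isolated vertices are ignored. A \emph{planar drawing} of $G$ represents the vertices by distinct points of the plane and each edge by a simple curve joining its two endpoints, so that an edge contains no vertex other than its endpoints and two edges share no point other than a common endpoint. We identify a drawing with the union of its edges. The drawing is \emph{straight-line} if every edge is a line segment, and \emph{circular-arc} if every edge is a line segment or an arc of a circle. An \emph{arc} is a segment of positive length, a closed arc of a circle with two distinct endpoints, or a full circle. The \emph{segment number} $\operatorname{seg}(G)$ is the least number of segments whose union is a planar straight-line drawing of $G$, and the \emph{arc number} $\operatorname{arc}(G)$ is the least number of arcs whose union is a planar circular-arc drawing of $G$.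 One segment or arc may run through several vertices and thus consist of several consecutive edges. The segment number is finite by F\'ary's theorem (Wagner 1936, F\'ary 1948, Stein 1951): every simple planar graph has a planar straight-line drawing. Since segments are arcs, $\operatorname{seg}(G)/\operatorname{arc}(G)\ge1$.

How large can this ratio be? For a path both numbers are $1$. A cycle has arc number $1$ and segment number $3$: it can be drawn on the boundary of a triangle, and the union of two segments contains no simple closed curve. In particular $\operatorname{seg}(K_3)/\operatorname{arc}(K_3)=3$. A disjoint union of $m$ cycles has arc number $m$ and segment number $3m$, because each arc or segment stays within one component. These cases suggest an exchange rate: a circle is worth three segments, since one can replace it by a triangle. The other known examples do not contradict this rate. There is a family $(Q_k)_{k\ge1}$ of maximal outerpaths (maximal outerplanar graphs whose inner faces form a path in the dual) with $\lim_{k\to\infty}\operatorname{seg}(Q_k)/\operatorname{arc}(Q_k)\ge2$, and a family of planar $3$-trees (graphs obtained from a triangle by repeatedly placing a vertex in a face and joining it to the three vertices of that face) shows that the maximum ratio over planar $3$-trees is at least $3$. We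 do not use these two facts. Goe{\ss}mann, Klawitter, Klemz, Klesen, Kobourov, Kryven, Wolff and Zink~\cite{segment} asked:
\begin{quote}
\emph{Is $\operatorname{seg}(G)/\operatorname{arc}(G)\le 3$ for every planar graph $G$?}
\end{quote}
The answer is no, and no constant can replace $3$.

\begin{theorem}\label{thm:unbounded}
For every integer $k\ge2$ there is a simple planar graph $G_k$ with $\operatorname{arc}(G_k)\le 3k^3$ and $\operatorname{seg}(G_k)\ge k^4$. Hence $\operatorname{seg}(G_k)/\operatorname{arc}(G_k)\ge k/3$, and in particular $\operatorname{seg}(G_{10})/\operatorname{arc}(G_{10})\ge 10/3>3$.
\end{theorem}

The ratio can, however, be bounded in terms of the arc number.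

\begin{theorem}\label{thm:growth}
Let $R(a)$ be the supremum of $\operatorname{seg}(G)/\operatorname{arc}(G)$ over simple planar graphs $G$ with at least one edge and $\operatorname{arc}(G)\le a$. Then
\[
\tfrac1{70}\,a^{1/3}\le R(a)\le 4a\qquad\text{for all }a\ge1 .
\]
\end{theorem}

The graphs $G_k$ have many vertices of degree $2$, and the proof of Theorem~\ref{thm:unbounded} relies on them. The phenomenon does not. Recall that a graph is \emph{$3$-connected} if it has at least four vertices and remains connected after the deletion of any set of at most two vertices.

\begin{theorem}\label{thm:3conn}
For every integer $s\ge2$ there is a $3$-connected simple planar graph $H_s$ with $\operatorname{arc}(H_s)\le 29s^6$ and $\operatorname{seg}(H_s)\ge 2s^8$.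
\end{theorem}

Here the ratio is at least $\frac2{29}s^2$ at arc number at most $29s^6$, again of the order of the cube root. We do not determine the exact exponent between $1/3$ and $1$ in Theorem~\ref{thm:growth}, and we make no claim about maximal planar graphs.

The exchange rate of three segments per circle overlooks what happens where arcs cross. A line that crosses a circle cuts off a cap, bounded by two curves with the same endpoints. In a straight-line drawing these two curves cannot both be straight, so each cap costs a bend, while in the circular-arc drawing the circle and the line pass through at no cost. The number of caps is governed by the number of crossing pairs rather than by the number of curves, and point--line configurations with many incidences yield superlinearly many disjoint caps. Section~\ref{sec:count} makes the cost of a bend precise, Section~\ref{sec:grid} works out a square grid, and Sections~\ref{sec:incidence}, \ref{sec:growth} and~\ref{sec:3conn} prove the three theorems in order.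

\section{Counting segments by their ends}\label{sec:count}

A lower bound on $\operatorname{seg}(G)$ must hold for every straight-line drawing of $G$, and we have no control over the global shape of such a drawing. We therefore express the number of segments as a sum of contributions of single vertices, each of which can be bounded by a local argument.

Fix a planar straight-line drawing of $G$. Two edges at a vertex $w$ are \emph{opposite} if they leave $w$ in opposite directions. Two edges at $w$ cannot leave in the same direction, since they would overlap, so each edge at $w$ is opposite to at most one other edge at $w$. Let $\operatorname{opp}(w)$ be the number of opposite pairs at $w$ and let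
\[
t(w)=\deg(w)-2\operatorname{opp}(w)\ \ge 0
\]
be the number of edges at $w$ that do not continue straight through $w$. Note that $t(w)$ has the parity of $\deg(w)$.

\begin{lemma}\label{lem:ends}
The least number of segments whose union is a given planar straight-line drawing of $G$ is $\frac12\sum_w t(w)$. Hence
\[
\operatorname{seg}(G)=\min\ \tfrac12\sum_{w}t(w),
\]
the minimum being taken over all planar straight-line drawings of $G$.
\end{lemma}

\begin{proof}
Call two edges equivalent if they are linked by a chain of opposite pairs. The edges of a class follow one another along a line, so their union is a segment, which we call a \emph{maximal segment}. Among the pairs $(w,e)$ with $e$ an edge at $w$, those in which $e$ has no opposite edge at $w$ correspond to the ends of maximal segments. There are two of them for each maximal segment and $t(w)$ for each vertex $w$, so there are $\frac12\sum_wt(w)$ maximal segments, and they cover the drawing.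

Conversely, let $\sigma$ be a segment contained in the drawing. The edges that meet $\sigma$ in more than one point lie on the line of $\sigma$; they cover all but finitely many points of $\sigma$ and, being closed, all of $\sigma$. Ordered along the line, consecutive ones share an endpoint and are opposite there. So $\sigma$ lies in a single maximal segment. Two maximal segments share only vertices, so in any cover of the drawing by finitely many segments each maximal segment contains a member of its own.
\end{proof}

The only local obstruction to straightness that we need comes from triangles, that is, $3$-cycles of $G$.

\begin{lemma}\label{lem:triangle}
In a planar straight-line drawing the three vertices of a triangle are not collinear. In particular, two edges of a triangle are never opposite.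
\end{lemma}

\begin{proof}
If they were collinear, the middle one would lie on the edge joining the other two.
\end{proof}

Call a vertex an \emph{apex} if it has degree $2$ and its two neighbors are adjacent. By Lemma~\ref{lem:triangle} an apex $x$ has $t(x)=2$ in every drawing, so Lemma~\ref{lem:ends} gives the following bound, which is sharp for $K_3$ with its three apexes.

\begin{corollary}\label{cor:apex}
The segment number of $G$ is at least the number of apexes of $G$.
\end{corollary}

\section{A grid of circles}\label{sec:grid}

Take a circle and a line crossing it in $p$ and $q$, and suppose that no other curve enters the cap between the chord $pq$ and one of the two arcs from $p$ to $q$. Chord and arc would be parallel edges, so to obtain a simple graph we place a vertex $x$ on the arc. This vertex costs no arc, and it is an apex. One circle with $m$ disjoint chords gives $m$ apexes for $m+1$ arcs, which gains nothing. The gain comes when each chord is a piece of a long line that serves many circles.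

\begin{example}\label{ex:grid}
Let $N\ge1$. Draw the circles of radius $\frac5{12}$ centered at the points $(i,j)$ with $1\le i,j\le N$, and the $4N$ lines $x=i\pm\frac13$ and $y=j\pm\frac13$, each cut down to a segment that contains all its crossings in its interior (Figure~\ref{fig:grid}). The circles are disjoint. The line $y=j+\frac13$ has distance $\frac13=\frac4{12}$ from the centers in row $j$ and distance at least $\frac23$ from all other centers. It therefore crosses exactly the circles in row $j$, and by the right triangle with sides $\frac3{12},\frac4{12},\frac5{12}$ it meets the circle around $(i,j)$ in the points $(i\pm\frac14,\,j+\frac13)$. The cap above this chord lies in the rectangle $|x-i|\le\frac14$, $\frac13\le y-j\le\frac5{12}$, which meets no other line and no other circle. By symmetry each circle has four such caps.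

Let $M_N$ have as vertices all crossings, the endpoints of the segments, and the midpoint of the arc of each cap, and as edges the pieces of the curves between consecutive vertices. Each circle carries twelve vertices; the four midpoints lie on no line and the other eight on one line each, and two consecutive ones never lie on the same line. Two vertices lie on at most one common line. So $M_N$ is simple. It is drawn with $N^2+4N$ arcs and has $4N^2$ apexes, whence
\[
\frac{\operatorname{seg}(M_N)}{\operatorname{arc}(M_N)}\ \ge\ \frac{4N^2}{N^2+4N}=\frac{4N}{N+4}.
\]
This exceeds $3$ as soon as $N>12$: we have $\operatorname{arc}(M_{13})\le221$ and $\operatorname{seg}(M_{13})\ge676>3\cdot221$.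
\end{example}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=2.3]
\foreach \i in {1,2}{
  \foreach \s in {-0.3333,0.3333}{
    \draw ({\i+\s},0.4)--({\i+\s},2.6);
    \draw (0.4,{\i+\s})--(2.6,{\i+\s});}
  \foreach \j in {1,2}{
    \draw (\i,\j) circle (0.4167);
    \foreach \s in {-0.4167,0.4167}{
      \fill ({\i+\s},\j) circle (0.022);
      \fill (\i,{\j+\s}) circle (0.022);}}}
\draw[very thick] (1.25,2.3333)--(0.75,2.3333);
\draw[very thick] (1.25,2.3333) arc (53.13:126.87:0.4167);
\node[above] at (1,2.43) {$x$};
\node[below] at (1.2,2.33) {$p$};
\node[below] at (0.8,2.33) {$q$};
\end{tikzpicture}
\caption{The graph $M_2$: four circles and eight segments. Every crossing and every endpoint of a segment is a vertex, and so is every dot. Each dot $x$ has degree $2$ and forms a triangle $pxq$ with the ends of a chord, so every straight-line drawing bends at $x$.}\label{fig:grid}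
\end{figure}

The example already beats the constant $3$, but its bound stays below $4$, because each circle has only four caps. For an unbounded ratio each circle must be cut by lines in many directions, while the number of lines stays comparable with the number of circles. This is a question about incidences between the centers and the lines.

\section{From incidences to caps}\label{sec:incidence}

An \emph{incidence} between a set $\mathcal P$ of points and a set $\mathcal L$ of lines is a pair $(P,L)\in\mathcal P\times\mathcal L$ with $P\in L$. We want one empty cap per incidence. Drawing a small circle around each point does not achieve this, since the lines through $P$ become diameters that all cross at $P$. The remedy, visible in Figure~\ref{fig:grid}, is to shift each line sideways by a distance $\delta$ slightly smaller than the radius $r$. The chords move to the rim and cut off thin caps, and caps that face in different directions are disjoint. A line is shifted once for all the points on it, so all circles get the same radius. The following lemma, used again in Section~\ref{sec:3conn}, describes the picture at one circle.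

\begin{lemma}\label{lem:caps}
Let $\delta>0$, $0<\varphi<\pi/3$ and $r=\delta/\cos\varphi$, so that $\delta<r<2\delta$. Let $C$ be the circle and $B$ the closed disk with center $P$ and radius $r$. For a unit vector $n$ let
\[
\ell(n)=\{z:\langle z-P,n\rangle=\delta\},\qquad K(n)=\{z\in B:\langle z-P,n\rangle\ge\delta\}.
\]
\begin{itemize}
\item[(a)] The line $\ell(n)$ meets $C$ in exactly two points $p$ and $q$, whose directions from $P$ are $n$ rotated by $-\varphi$ and by $+\varphi$. The cap $K(n)$ contains the chord $pq=\ell(n)\cap B$ and the short arc of $C$ from $p$ to $q$.
\item[(b)] If the angle between the unit vectors $n$ and $n'$ exceeds $2\varphi$, then $K(n)\cap K(n')=\emptyset$, and the ray from $P$ in direction $n'$ misses $K(n)$.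
\end{itemize}
\end{lemma}

\begin{proof}
A point $P+ru$ with $|u|=1$ lies on $\ell(n)$ if and only if $\langle u,n\rangle=\cos\varphi$, and in $K(n)$ if and only if $\langle u,n\rangle\ge\cos\varphi$. This gives (a). If $z\in K(n)$, then $z\ne P$, and the cosine of the angle between $z-P$ and $n$ is at least $\delta/|z-P|\ge\delta/r=\cos\varphi$. So $z-P$ makes an angle at most $\varphi$ with $n$. A point of $K(n)\cap K(n')$ would bound the angle between $n$ and $n'$ by $2\varphi$, and a point of $K(n)$ on the ray in direction $n'$ would bound it by $\varphi$.
\end{proof}

\begin{proposition}\label{prop:incidence}
Let $\mathcal P$ be a finite set of points and $\mathcal L$ a finite set of lines with $I\ge1$ incidences. Then there is a simple planar graph $G$ with $\operatorname{arc}(G)\le|\mathcal P|+|\mathcal L|$ and $\operatorname{seg}(G)\ge I$.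
\end{proposition}

\begin{proof}
Discard the points that lie on no line and the lines that contain no point; this does not change $I$.

\emph{The curves.} Choose a unit normal $n_L$ for each $L\in\mathcal L$, the same one for parallel lines. Let $\delta_0>0$ be at most the distance between any two points of $\mathcal P$ and between any point of $\mathcal P$ and any line of $\mathcal L$ not containing it. Let $\theta_0>0$ be at most the angle between any two different normals $n_L$. Choose
\begin{equation}\label{eq:parameters}
0<\delta<\tfrac14\delta_0,\qquad 0<\varphi<\min(\theta_0/2,\pi/3),\qquad r=\delta/\cos\varphi<2\delta .
\end{equation}
Let $L'=L+\delta n_L$ for $L\in\mathcal L$, and let $C_P$ and $B_P$ be the circle and the closed disk with center $P\in\mathcal P$ and radius $r$. The lines $L'$ are distinct, since parallel lines are translated by the same vector. The disks are disjoint, since $2r<4\delta<\delta_0$. If $P\notin L$, then $L'$ has distance at least $\delta_0-\delta>3\delta>r$ from $P$ and misses $B_P$. If $P\in L$, then $L'$ is the line $\ell(n_L)$ of Lemma~\ref{lem:caps} for the center $P$. Different lines through $P$ are not parallel, so their normals make an angle at least $\theta_0>2\varphi$ and their caps in $B_P$ are disjoint. Since $L'\cap B_P$ lies in the cap $K(n_L)$, we conclude: for each incidence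 $(P,L)$, the only curves that meet the cap $K(n_L)\subset B_P$ are $C_P$ and $L'$.

\emph{The graph.} Replace each $L'$ by a segment containing in its interior all points that $L'$ shares with other lines and with circles. The vertices of $G$ are the points on at least two curves (\emph{crossings}), the endpoints of the segments, and one \emph{subdivision vertex} in the interior of each piece of a circle between consecutive crossings. The edges are the pieces of the curves between consecutive vertices. All points common to two curves are vertices, so this is a planar circular-arc drawing, the union of $|\mathcal L|$ segments and $|\mathcal P|$ circles.

The graph is simple. Each circle carries at least two crossings, because its center lies on a line of $\mathcal L$; hence each subdivision vertex has degree $2$ and two distinct neighbors. Every edge on a circle ends at a subdivision vertex, so it is neither a loop nor parallel to another edge. Two edges on lines with the same endpoints lie on the same line and coincide.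

\emph{The apexes.} Let $(P,L)$ be an incidence and $C_P\cap L'=\{p,q\}$. The chord $pq$ and the short arc from $p$ to $q$ lie in the cap and so contain no crossing other than $p$ and $q$. Thus the chord is an edge, the short arc carries one subdivision vertex $x$ with neighbors $p$ and $q$, and $x$ is an apex. Different incidences have disjoint caps and hence different apexes. Corollary~\ref{cor:apex} gives $\operatorname{seg}(G)\ge I$.
\end{proof}

It remains to find configurations in which $I$ is much larger than $|\mathcal P|+|\mathcal L|$. Integer points and lines of integer slope are the natural candidates, but a line of slope $a$ climbs $a$ rows per column and soon leaves a square grid. We make the grid tall instead: with $k$ columns and $2k^2$ rows, a line of slope at most $k$ that starts in the lower half meets every column in a point of the grid.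

\begin{proof}[Proof of Theorem~\ref{thm:unbounded}]
Let $\mathcal P=\{(i,j):1\le i\le k,\ 1\le j\le 2k^2\}$ and let $\mathcal L$ consist of the lines $y=ax+b$ with integers $1\le a\le k$ and $1\le b\le k^2$. Then $|\mathcal P|=2k^3$ and $|\mathcal L|=k^3$. For $1\le i\le k$ we have $2\le ai+b\le k^2+k^2$, so each line contains exactly $k$ points of $\mathcal P$, one in each column, and $I=k^4$. Proposition~\ref{prop:incidence} gives a graph $G_k$ with $\operatorname{arc}(G_k)\le 3k^3$ and $\operatorname{seg}(G_k)\ge k^4$. For $k=10$ this reads $\operatorname{arc}(G_{10})\le3000$ and $\operatorname{seg}(G_{10})\ge10000$.
\end{proof}

\section{The growth of the ratio}\label{sec:growth}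

The lower bound in Theorem~\ref{thm:growth} is a reformulation of Theorem~\ref{thm:unbounded}. For the upper bound, note that the number of vertices of $G$ is not bounded in terms of $a=\operatorname{arc}(G)$, so F\'ary's theorem applied to $G$ itself gives nothing. But $a$ arcs have only $O(a^2)$ crossings and endpoints, and all other vertices have degree $2$. We remove most of these, apply F\'ary's theorem to the small graph that remains, and put them back on the straight edges. First we check that a drawing with the least number of arcs has the structure that one expects. The \emph{carrier} of an arc or of an edge is the circle or line that contains it; two different carriers share at most two points.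

\begin{lemma}\label{lem:minimal}
Let a planar circular-arc drawing of $G$ be the union of $a=\operatorname{arc}(G)$ arcs.
\begin{itemize}
\item[(a)] Arcs with the same carrier are disjoint, so any two arcs share at most two points.
\item[(b)] Every edge is contained in one arc, and its interior meets no other arc.
\item[(c)] Every arc is a union of edges, which form a cycle of $G$ if the arc is a full circle and a path of $G$ between the endpoints of the arc otherwise.
\end{itemize}
\end{lemma}

\begin{proof}
(a) If two arcs with the same carrier met, their union would be an arc, and $a-1$ arcs would suffice. This is the only use of minimality.

(b) Let $z$ be an interior point of an edge $e$ and $A$ an arc through $z$. A small disk around $z$ meets the drawing only in $e$. It contains infinitely many points of $A$, all on $e$, so $A$ has the same carrier as $e$. By (a), only one arc passes through $z$. Thus the arcs partition the interior of $e$ into finitely many relatively closed sets. The interior of $e$ is connected, so it lies in a single arc, and this closed arc contains $e$.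

(c) The points of an arc $A$ that are not vertices are dense in $A$, and each lies in the interior of an edge, which is contained in $A$ by (b). So $A$ is the union of the edges it contains. An endpoint of $A$ is not interior to an edge contained in $A$, so it is a vertex. Reading the vertices in their order along $A$ gives the path or cycle.
\end{proof}

\begin{proposition}\label{prop:upper}
If $\operatorname{arc}(G)=a$, then $\operatorname{seg}(G)\le a(4a-2)$ for $a\ge2$ and $\operatorname{seg}(G)\le3$ for $a=1$.
\end{proposition}

\begin{proof}
Take a drawing as in Lemma~\ref{lem:minimal}. If $a=1$, then $G$ is a path or a cycle by (c), and $\operatorname{seg}(G)\le3$. Let $a\ge2$.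

\emph{Junctions and pieces.} Call a vertex a \emph{junction} if it is an endpoint of an arc or lies on at least two arcs. Any other vertex $v$ lies on exactly one arc $A$ and is not an endpoint of it; every edge at $v$ lies in an arc through $v$, hence in $A$, so $\deg(v)=2$. A junction on an arc $A$ that is not an endpoint of $A$ lies on one of the other $a-1$ arcs, so by (a) there are at most $2a-2$ such junctions on $A$. Cut every arc at its junctions.
\begin{itemize}
\item An arc that is not a full circle falls into at most $2a-1$ pieces, each a path with distinct ends.
\item A full circle with $m\ge2$ junctions falls into $m\le 2a-2$ pieces, each a path with distinct ends.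
\item A full circle with at most one junction remains one \emph{closed piece}, a cycle of $G$.
\end{itemize}
By (b) every edge lies in exactly one piece.

\emph{Reduction.} To \emph{suppress} a vertex of degree $2$ is to delete it and merge its two edges into one. Suppressing all vertices that are not junctions could create parallel edges, as it does at every cap in Figure~\ref{fig:grid}, and then F\'ary's theorem would not apply. So we keep a few. In each path piece with at least two interior vertices, suppress all interior vertices but one. In each closed piece, which has at least three vertices because $G$ is simple, suppress vertices other than the junction until three remain. The resulting graph $G_0$ is drawn in the plane by the same curves, and $G$ is a subdivision of it.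

The graph $G_0$ is simple. Its pieces are single edges, paths with two edges and distinct ends, and triangles, so there is no loop, and every vertex of $G_0$ that is not a junction has degree $2$ and two distinct neighbors. Two parallel edges would therefore join two junctions. An edge of $G_0$ joining two junctions is a one-edge piece, that is, an edge of $G$, and $G$ is simple.

\emph{Counting.} A path piece contributes at most two edges to $G_0$ and a closed piece three. So each arc contributes at most $\max(2(2a-1),3)=4a-2$ edges, and $|E(G_0)|\le a(4a-2)$. Take a planar straight-line drawing of $G_0$, which exists by F\'ary's theorem, and place the suppressed vertices on the corresponding edges. This is a planar straight-line drawing of $G$ covered by $|E(G_0)|$ segments.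
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:growth}]
If $\operatorname{arc}(G)=a'\le a$, then by Proposition~\ref{prop:upper} the ratio is at most $4a'-2$ for $a'\ge2$ and at most $3$ for $a'=1$, so at most $4a'\le4a$.

For the lower bound, let first $1\le a<24$. Then $K_3$ gives $R(a)\ge3>a^{1/3}/70$. Let $a\ge24$ and $k=\lfloor(a/3)^{1/3}\rfloor\ge2$. Then $\operatorname{arc}(G_k)\le3k^3\le a$, and $k\ge\frac12(a/3)^{1/3}$ because $\lfloor x\rfloor\ge x/2$ for $x\ge1$. Theorem~\ref{thm:unbounded} gives
\[
R(a)\ \ge\ \frac k3\ \ge\ \frac{a^{1/3}}{6\cdot3^{1/3}}\ \ge\ \frac{a^{1/3}}{70}.
\]
We have not tried to optimize the constants.
\end{proof}

\section{Three-connected graphs}\label{sec:3conn}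

In a $3$-connected graph every vertex has degree at least $3$, since deleting the neighbors of a vertex of smaller degree would isolate it. The graphs of Section~\ref{sec:incidence} violate this in two places. The endpoints of the segments have degree $1$; this is repaired by one large circle through all of them. The apexes have degree $2$, and this is the real difficulty, because they carry the lower bound.

\subsection{A bend forced at vertices of degree four}

We replace the apex $x$ by a crossing: a further line, perpendicular to the chord $pq$, passes through the cap and meets the arc in $x$ and the chord in $y$ (Figure~\ref{fig:local}). Now $x$ has degree $4$ and need not be a bend. But $p$ and $q$ are still joined by two different routes, through $x$ and through $y$, and these cannot both be straight.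

\begin{lemma}\label{lem:gadget}
Let $p,q,x,y$ be distinct vertices of $G$ such that $px,qx,py,qy,xy$ are edges and $\deg(x)=\deg(y)=4$. Then $t(x)+t(y)\ge2$ in every planar straight-line drawing of $G$.
\end{lemma}

\begin{proof}
Suppose $t(x)=0$. Then the four edges at $x$ form two opposite pairs. Since $pxy$ and $qxy$ are triangles, $xy$ is opposite to neither $xp$ nor $xq$ by Lemma~\ref{lem:triangle}. So $xy$ is paired with the fourth edge at $x$, and $xp$ is paired with $xq$; thus $x$ lies on the segment $pq$. The hypotheses are symmetric in $x$ and $y$, so $t(y)=0$ implies that $y$ lies on the segment $pq$. If both held, the triangle $pxy$ would be collinear, contrary to Lemma~\ref{lem:triangle}. So one of $t(x),t(y)$ is positive, and it is even because the degrees are.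
\end{proof}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.05]
\draw (0,0) circle (2);
\foreach \s in {-1.6,0,1.6}{\draw (\s,-2.8)--(\s,2.8); \draw (-2.8,\s)--(2.8,\s);}
\draw[very thick] (1.2,1.6)--(-1.2,1.6) (0,1.6)--(0,2);
\draw[very thick] (1.2,1.6) arc (53.13:126.87:2);
\foreach \p in {(0,0),(0,1.6),(0,2),(1.2,1.6),(-1.2,1.6)} \fill \p circle (0.06);
\node[below right] at (0,0) {$P$};
\node[below right] at (0,1.6) {$y_e$};
\node[above right] at (0,2) {$x_e$};
\node[below] at (1.1,1.58) {$p_e$};
\node[below] at (-1.1,1.58) {$q_e$};
\node[right] at (2.8,1.6) {$\ell_e$};
\node[above] at (0,2.8) {$m_e$};
\end{tikzpicture}
\caption{The curves near a grid point $P$, drawn with only the four directions $(\pm1,0),(0,\pm1)$. For the direction $e=(0,1)$, the line $m_e$ through $P$ and the shifted line $\ell_e$ perpendicular to it meet the circle and each other in $x_e,y_e,p_e,q_e$. The five thick edges cannot be drawn straight unless a segment ends at $x_e$ or at $y_e$.}\label{fig:local}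
\end{figure}

The new lines pass through the centers of the circles, and they are affordable only if each of them also serves many centers. In the tall grid of Theorem~\ref{thm:unbounded} they do not. The integer points on a perpendicular to a line of slope $a$ differ by multiples of $(-a,1)$, so for $a\ge k/2$ such a perpendicular contains at most two points of the grid. The lines of slope $a$ contain $k^3$ points of the grid and so require at least $k^3/2$ perpendiculars, and the at least $k/2$ slopes $a\ge k/2$ require at least $k^4/4$ new lines, a constant fraction of the number of caps. We therefore return to a square grid and use a set of directions that is invariant under rotation by $\pi/2$. Then the perpendiculars are the unshifted lines of the configuration itself.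

\subsection{Directions and lines}

Let $s\ge2$. An integer vector $(u,v)$ is \emph{primitive} if $\gcd(u,v)=1$. Let $D$ be the set of primitive vectors with $|u|,|v|\le s$. It is invariant under the rotation $(u,v)\mapsto(-v,u)$, hence also under $e\mapsto-e$. No vector of $D$ is a positive multiple of another: if $e=\frac\alpha\beta e'$ in lowest terms, then $\beta$ divides both entries of $e'$ and $\alpha$ both entries of $e$, so $\alpha=\beta=1$. Let $\mathcal P=\{1,\dots,N\}^2$ and let $\mathcal L_0$ be the set of lines that have a direction in $D$ and contain a point of $\mathcal P$.

\begin{lemma}\label{lem:counts}
We have $2s^2\le|D|\le9s^2$ and $|\mathcal L_0|\le9s^3N$.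
\end{lemma}

\begin{proof}
The upper bound is $|D|\le(2s+1)^2\le9s^2$. A pair in $\{1,\dots,s\}^2$ that is not primitive has both entries divisible by some prime $\pi_0$, which happens for at most $(s/\pi_0)^2$ pairs. Summing over the prime $2$ and all odd numbers $2m+1\ge3$,
\[
\sum_{\pi_0\text{ prime}}\frac1{\pi_0^{2}}\ \le\ \frac14+\sum_{m\ge1}\frac1{(2m+1)^2}\ <\ \frac14+\sum_{m\ge1}\frac1{4m(m+1)}=\frac12 .
\]
So more than $s^2/2$ pairs in $\{1,\dots,s\}^2$ are primitive, and the four choices of signs give $|D|\ge2s^2$.

A line of $\mathcal L_0$ with direction $\pm(u,v)$ has an equation $vx-uy=c$ with $c$ an integer. On the square $[1,N]^2$ the function $vx-uy$ takes values in an interval of length $(|u|+|v|)(N-1)$, so $c$ has at most $2s(N-1)+1\le2sN$ possible values. There are $|D|/2\le\frac92s^2$ pairs $\pm(u,v)$.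
\end{proof}

We shall draw $N^2$ circles with $|D|$ caps each and $3|\mathcal L_0|$ lines. The bounds for circles and for lines have the same order when $N^2=s^3N$, so we fix $N=s^3$.

\subsection{The graph $H_s$}

Let $\delta_0>0$ be at most the distance between any two points of $\mathcal P$ and between any point of $\mathcal P$ and any line of $\mathcal L_0$ not containing it, let $\theta_0>0$ be the least angle between two different vectors of $D$, and choose $\delta,\varphi,r$ as in~\eqref{eq:parameters}. The curves are:
\begin{itemize}
\item the lines of $\mathcal L_0$ (\emph{unshifted} lines);
\item for each $L\in\mathcal L_0$, the two parallels at distance $\delta$ (\emph{shifted} lines); using both makes all directions $e\in D$ play the same role;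
\item for each $P\in\mathcal P$, the circle $C_P$ with center $P$ and radius $r$, bounding the closed disk $B_P$;
\item a circle $\Gamma$ that has all disks $B_P$ and all intersection points of two lines strictly inside.
\end{itemize}
Two parallel lines of $\mathcal L_0$ have distance at least $\delta_0>4\delta$, because each contains a point of $\mathcal P$; so the $3|\mathcal L_0|$ lines are distinct. The disks $B_P$ are disjoint since $2r<\delta_0$. Every line crosses a line of another direction inside $\Gamma$, so it meets $\Gamma$ in two points, and we clip it to the chord between them. Different lines have different endpoints on $\Gamma$.

The vertices of $H=H_s$ are the points on at least two curves, and the edges are the pieces of the curves between consecutive vertices. Vertices strictly inside $\Gamma$ are called \emph{inner}. Every line contains an inner vertex, every inner vertex lies on a line because the circles are pairwise disjoint, and every vertex on $\Gamma$ lies on exactly one line. By Lemma~\ref{lem:counts} the number of curves is at most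
\begin{equation}\label{eq:arccount}
27s^3N+N^2+1=28s^6+1\le29s^6 .
\end{equation}

Fix $P\in\mathcal P$. For $e\in D$ let $\hat e=e/|e|$, let $m_e\in\mathcal L_0$ be the line through $P$ with direction $e$, and let $\ell_e=\ell(\hat e)$ and $K_e=K(\hat e)$ be the line and the cap of Lemma~\ref{lem:caps} at $P$. Let $p_e,q_e$ be the points of $\ell_e\cap C_P$ at angles $-\varphi,+\varphi$ from $e$, and let $x_e=P+r\hat e$ and $y_e=P+\delta\hat e$. Then $\ell_e\cap m_e=\{y_e\}$, the point $y_e$ lies between $P$ and $x_e$ on $m_e$ and between $p_e$ and $q_e$ on $\ell_e$, and the four points are distinct.

\begin{lemma}\label{lem:local}
Let $P\in\mathcal P$.
\begin{itemize}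
\item[(a)] The lines of the arrangement that meet $B_P$ are exactly the $m_e$ and the $\ell_e$ with $e\in D$.
\item[(b)] The caps $K_e$ are pairwise disjoint, and the only curves meeting $K_e$ are $C_P$, $\ell_e$ and $m_e$. The vertices in $K_e$ are $p_e,q_e$ (on $C_P$ and $\ell_e$ only), $x_e$ (on $C_P$ and $m_e$ only) and $y_e$ (on $\ell_e$ and $m_e$ only).
\item[(c)] The vertices on $C_P$ are the $p_e,x_e,q_e$ with $e\in D$. The edges on $C_P$ are $p_ex_e$, $x_eq_e$ and $q_ep_{e'}$, where $e'$ follows $e$ in the counterclockwise order of $D$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) An unshifted line not through $P$ has distance at least $\delta_0$ from $P$, and its shifts have distance at least $\delta_0-\delta>3\delta>r$; all three miss $B_P$. The unshifted lines through $P$ are the $m_e$. The two shifts of $m_f$ are $\ell_e$ and $\ell_{-e}$, where $e$ is $f$ rotated by $\pi/2$. As $f$ runs through $D$, so does $e$; this is where the invariance of $D$ under rotation is used.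

(b) Different vectors of $D$ make an angle at least $\theta_0>2\varphi$, so Lemma~\ref{lem:caps}(b) applies. The caps are disjoint, and $\ell_f\cap B_P\subset K_f$ misses $K_e$ for $f\ne e$. The line $m_f$ is the union of the rays from $P$ in the directions $f$ and $-f$, and of all these rays only the one in direction $e$ meets $K_e$. No other circle meets $B_P$. Inside $K_e$ the three curves meet pairwise in $C_P\cap\ell_e=\{p_e,q_e\}$, $C_P\cap m_e\cap K_e=\{x_e\}$ and $\ell_e\cap m_e=\{y_e\}$.

(c) By (a), a vertex on $C_P$ lies on some $\ell_e$, and is then $p_e$ or $q_e$, or on some $m_e$, and is then $x_e$ or $x_{-e}$. The short arcs from $p_e$ through $x_e$ to $q_e$ are disjoint, so they follow one another in the cyclic order of $D$.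
\end{proof}

\begin{lemma}\label{lem:simple}
The graph $H$ is simple and planar, $\operatorname{arc}(H)\le29s^6$ and $\operatorname{seg}(H)\ge2s^8$.
\end{lemma}

\begin{proof}
All points common to two curves are vertices, so the curves form a planar circular-arc drawing, and~\eqref{eq:arccount} bounds the arc number.

Each circle carries at least three vertices, so there are no loops and no parallel edges on one circle; different circles are disjoint. Two edges on lines with the same endpoints coincide. It remains to exclude that an edge on a circle is parallel to an edge on a line. On $C_P$, Lemma~\ref{lem:local} shows that each vertex lies on one line only and that the endpoints of an edge lie on different lines: $\ell_e\ne m_e$ for $p_ex_e$ and $x_eq_e$, and $\ell_e\neq\ell_{e'}$ for $q_ep_{e'}$. On $\Gamma$, two vertices on a common line are its two ends, which are not consecutive on the line because it contains an inner vertex.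

For the lower bound fix $P$ and $e$ and drop the index $e$. The short arc from $p$ to $q$, the chord $pq$ and the segment $xy$ lie in $K_e$, whose only vertices are $p,q,x,y$. So $px,xq$ (on $C_P$), $py,yq$ (on $\ell_e$) and $xy$ (on $m_e$) are edges. Each of $x,y$ lies on exactly two curves and is an endpoint of neither, so both have degree $4$. Lemma~\ref{lem:gadget} gives $t(x)+t(y)\ge2$ in every planar straight-line drawing. The $N^2|D|$ caps are pairwise disjoint, so no vertex is counted twice, and Lemmas~\ref{lem:ends} and~\ref{lem:counts} give $\operatorname{seg}(H)\ge N^2|D|\ge s^6\cdot2s^2$.
\end{proof}

\subsection{Connectivity}

The cycle on $\Gamma$ serves as a hub: the lines provide disjoint paths from every inner vertex to it.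

\begin{lemma}\label{lem:fans}
Every inner vertex $v$ has three paths to vertices of $\Gamma$ that pairwise share only $v$.
\end{lemma}

\begin{proof}
Following a line from one of its vertices in either direction gives a path in $H$ that ends on $\Gamma$. If $v$ lies on two lines, follow both in both directions; the lines meet only in $v$, so this gives four such paths. Otherwise $v$ lies on one line and one circle $C_P$, so it is $x_e$, $p_e$ or $q_e$ for some $e$ by Lemma~\ref{lem:local}(c). Its line gives two paths, and the third leaves $v$ along the circle (see Figure~\ref{fig:local}).
\begin{itemize}
\item If $v=x_e$, take the edge $x_eq_e$ and then follow $\ell_e$ from $q_e$ away from $y_e$. After $x_e$, the vertices of this path lie on $\ell_e\setminus\{y_e\}$, which is disjoint from $m_e$.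
\item If $v$ is $p_e$ or $q_e$, take the edge $vx_e$ and then follow $m_e$ from $x_e$ away from $P$. Since $y_e$ lies between $P$ and $x_e$, after $v$ the vertices of this path lie on $m_e\setminus\{y_e\}$, which is disjoint from $\ell_e$.\qedhere
\end{itemize}
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:3conn}]
By Lemma~\ref{lem:simple} it remains to show that $H$ is $3$-connected. It has more than four vertices. Let $S$ be a set of at most two vertices.

Suppose first that at most one vertex of $S$ lies on $\Gamma$. Then what remains of the cycle on $\Gamma$ is a cycle or a path, hence connected. An inner vertex $v\notin S$ has three paths as in Lemma~\ref{lem:fans}, and each vertex of $S$ lies on at most one of them, so one path survives and joins $v$ to $\Gamma$ in $H-S$. Thus $H-S$ is connected.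

Suppose now that $S$ consists of two vertices on $\Gamma$. The cycle may fall into two parts, so we use the inner vertices as the hub instead; all of them remain. The inner vertices on a line are all its vertices but the two ends, so they form a path. Two lines that are not parallel share an inner vertex, and two parallel lines each share an inner vertex with any line of another direction. Since every inner vertex lies on a line, the inner vertices induce a connected graph. Every remaining vertex on $\Gamma$ is the end of a line and is adjacent to the first inner vertex on it. Thus $H-S$ is connected.
\end{proof}

\begin{thebibliography}{1}

\bibitem{segment}
Ina Goe{\ss}mann, Jonathan Klawitter, Boris Klemz, Felix Klesen, Stephen Kobourov, Myroslav Kryven, Alexander Wolff, Johannes Zink,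
\emph{The Segment Number: Algorithms and Universal Lower Bounds for Some Classes of Planar Graphs},
arXiv:2202.11604 (2022).

\end{thebibliography}
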